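\title{Components of Spohn varieties without smooth real points}

\begin{abstract}
The Spohn variety of a game in normal form is a complex projective variety, defined by real quadrics, that models the dependency equilibria of the game. We ask whether each of its irreducible components contains a smooth real point. The answer is no: we give a $3\times3\times2$ game whose Spohn variety has a component $\mathbb{P}^{12}$ that is not stable under complex conjugation. Such games exist in every format with at least three players of whom two have at least three strategies, and in every format with at least four players of whom one has at least three strategies. For two players, with any numbers of strategies and any payoffs, the answer is yes.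
\end{abstract}

\section{Introduction}\label{sec:intro}

An $n$-player game $X$ in normal form, in which player $i$ has $d_i\ge 2$ pure strategies, is given by $n$ real tensors $X^{(1)},\dots,X^{(n)}$ of format $d_1\times\cdots\times d_n$. The entry $X^{(i)}_j$ is the payoff of player $i$ at the strategy profile $j=(j_1,\dots,j_n)$. We make no genericity assumption on the payoffs. Let $N=d_1\cdots d_n$ and let $p=(p_j)$ be homogeneous coordinates on the complex projective space $\mathbb{P}^{N-1}$. For each player $i$, let $M_i(p)$ be the $d_i\times2$ matrix of linear forms whose $k$-th row is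
\[
\Big(\sum_{j:\,j_i=k}p_j,\ \sum_{j:\,j_i=k}X^{(i)}_j\,p_j\Big).
\]
The \emph{Spohn variety} $\mathcal{V}_X\subseteq\mathbb{P}^{N-1}$ is the common zero set of all $2\times2$ minors of $M_1(p),\dots,M_n(p)$, with its reduced structure. It is the algebraic model for the dependency equilibria of $X$. To see what the equations say, let $p$ be a probability distribution on the strategy profiles with positive entries. The first entry of the $k$-th row of $M_i(p)$ is the probability that player $i$ plays $k$, and the quotient of the second entry by the first is the expected payoff of player $i$ conditioned on this event. The minors of $M_i(p)$ vanish exactly when this conditional payoff does not depend on $k$.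

For a $2\times2$ game with payoff tables $A=X^{(1)}$ and $B=X^{(2)}$, the variety $\mathcal{V}_X\subseteq\mathbb{P}^3$ is cut out by
\begin{align*}
(p_{21}+p_{22})(A_{11}p_{11}+A_{12}p_{12})-(p_{11}+p_{12})(A_{21}p_{21}+A_{22}p_{22})&=0,\\
(p_{12}+p_{22})(B_{11}p_{11}+B_{21}p_{21})-(p_{11}+p_{21})(B_{12}p_{12}+B_{22}p_{22})&=0.
\end{align*}

\begin{example}\label{ex:lines}
Let $A=\left(\begin{smallmatrix}1&0\\0&1\end{smallmatrix}\right)$ and $B=\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$. The two equations become $p_{11}p_{21}-p_{12}p_{22}=0$ and $p_{21}p_{22}-p_{11}p_{12}=0$. Their sum and difference factor as $(p_{21}-p_{12})(p_{11}+p_{22})$ and $(p_{11}-p_{22})(p_{12}+p_{21})$. So $\mathcal{V}_X$ is the union of the four lines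
\begin{gather*}
\{p_{12}=p_{21}=0\},\qquad \{p_{11}=p_{22}=0\},\\
\{p_{11}=p_{22},\ p_{12}=p_{21}\},\qquad \{p_{11}=-p_{22},\ p_{12}=-p_{21}\}.
\end{gather*}
All four are defined over $\mathbb{R}$, and on each of them all but finitely many real points are smooth points of $\mathcal{V}_X$.
\end{example}

A point of $\mathcal{V}_X$ is \emph{real} if it has a representative with real coordinates, and \emph{smooth} if it is a nonsingular point of $\mathcal{V}_X$. The game concerns real points, while the dimension and the irreducible components are invariants of the complex variety. Smooth real points connect the two. Near a smooth real point lying on a component $Z$, the implicit function theorem makes the real points a manifold of real dimension $\dim Z$, and such a manifold is Zariski dense in $Z$. Conversely, if the real points are dense in $Z$, they meet the nonempty open set of points of $Z$ that are smooth on $\mathcal{V}_X$. So every component contains a smooth real point exactly when $\mathcal{V}_X$ is the Zariski closure of its real points.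

Two facts are known. For every game, $\mathcal{V}_X$ contains at least one smooth real point, so that its real points are Zariski dense if $\mathcal{V}_X$ is irreducible. For $2\times2$ games, every irreducible component contains a smooth real point. We use neither fact, but they lead to the following question, posed by Portakal and Windisch \cite{PW}.

\begin{quote}
Does every irreducible component of $\mathcal{V}_X$ contain a smooth real point of $\mathcal{V}_X$, for every game $X$?
\end{quote}

There is a structural reason to guess yes. Once the common conditional payoff $x_i$ of each player is fixed, the conditions on $p$ are linear, and for real $x_1,\dots,x_n$ they define a real linear space, in which real points are dense. One only needs enough real values of $(x_1,\dots,x_n)$. For two players this can be made into a proof. For three players it fails: the value $x_1$ can be a nonreal constant along a whole component.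

Since the equations are real, complex conjugation, written with a bar, permutes the irreducible components of $\mathcal{V}_X$. We call a component $Z$ \emph{nonreal} if $\overline{Z}\ne Z$.

\begin{theorem}\label{thm:counter}
Let $X$ be the $3\times3\times2$ game whose payoffs at $(k,l,m)$ do not depend on $m$ and are given, as matrices with rows $k$ and columns $l$, by
\[
X^{(1)}=X^{(2)}=\begin{pmatrix}-1&0&0\\0&1&1\\1&3&3\end{pmatrix},\qquad
X^{(3)}=\begin{pmatrix}1&0&0\\1&0&0\\1&0&0\end{pmatrix}.
\]
Then $\mathcal{V}_X\subseteq\mathbb{P}^{17}$ has a nonreal irreducible component $Z\cong\mathbb{P}^{12}$, and $Z$ contains no smooth real point of $\mathcal{V}_X$.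
\end{theorem}

So the answer to the question is no. The second theorem says in which formats this can happen.

\begin{theorem}\label{thm:formats}
\begin{enumerate}
\item[(a)] For every two-player game, with any $d_1,d_2\ge2$ and any payoffs, every irreducible component of $\mathcal{V}_X$ contains a smooth real point.
\item[(b)] For every format with $n\ge3$ and at least two $d_i\ge3$, and for every format with $n\ge4$ and at least one $d_i\ge3$, there is a game $X$ such that some irreducible component of $\mathcal{V}_X$ contains no smooth real point.
\end{enumerate}
\end{theorem}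

For $n\ge3$ this leaves the formats $2\times\cdots\times2$ and, up to order, $d\times2\times2$ with $d\ge3$. We do not settle these.

Section~\ref{sec:nonreal} constructs nonreal components in the formats $3\times2\times2\times2$ and $3\times3\times2$, Section~\ref{sec:larger} carries them to larger formats, and Section~\ref{sec:two} treats two players.

\section{Components, tangent vectors and codimension}\label{sec:tools}

We write $\widehat{\mathcal{V}}_X\subseteq\mathbb{C}^N$ for the common zero set of the minors, and $\widehat{Z}$ for the affine cone over a subvariety $Z\subseteq\mathbb{P}^{N-1}$. The imaginary unit is $\mathrm{i}$. A linear form or linear map is \emph{real} if its coefficients are real; a real linear map commutes with conjugation.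

All our negative results come from one observation.

\begin{lemma}\label{lem:nonreal}
A nonreal component $Z$ of $\mathcal{V}_X$ contains no smooth real point of $\mathcal{V}_X$.
\end{lemma}

\begin{proof}
If $p\in Z$ is real, then $p=\overline{p}\in\overline{Z}$. So $p$ lies on two distinct components, the local ring of $\mathcal{V}_X$ at $p$ is not a domain, and $p$ is singular, because a regular local ring is a domain.
\end{proof}

It is easy to write down nonreal subvarieties of $\mathcal{V}_X$. The work lies in proving that one of them is a component, that is, maximal among the irreducible subvarieties. We do this by linearizing the equations at a single point. For $p\in\widehat{\mathcal{V}}_X$ let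
\[
T_p=\{v\in\mathbb{C}^N:\ dg(p)(v)=0\ \text{for every $2\times2$ minor $g$ of } M_1,\dots,M_n\}.
\]

\begin{lemma}\label{lem:tangent}
Let $Y\subseteq\widehat{\mathcal{V}}_X$ be closed and irreducible, and let $p\in Y$ satisfy $\dim T_p\le\dim Y$. Then $Y$ is an irreducible component of $\widehat{\mathcal{V}}_X$.
\end{lemma}

\begin{proof}
Let $Y\subseteq Y'\subseteq\widehat{\mathcal{V}}_X$ with $Y'$ closed and irreducible. The minors vanish on $Y'$, so the Zariski tangent space of $Y'$ at $p$ lies in $T_p$. Its dimension is at least $\dim Y'$. Hence $\dim Y'\le\dim T_p\le\dim Y$, and $Y'=Y$.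
\end{proof}

The rows of $M_i$ add up to $(\Sigma,E_i)$, where
\[
\Sigma(p)=\sum_jp_j,\qquad E_i(p)=\sum_jX^{(i)}_jp_j
\]
are the total mass and the total payoff of player $i$. Our examples lie where these forms vanish, and there the linearized equations have a simple consequence.

\begin{lemma}\label{lem:total}
Let $p\in\widehat{\mathcal{V}}_X$ satisfy $\Sigma(p)=E_i(p)=0$, and let $(\lambda,\mu)$ be any row of $M_i(p)$. Then $\lambda E_i(v)=\mu\,\Sigma(v)$ for all $v\in T_p$.
\end{lemma}

\begin{proof}
Let $(P_k,Q_k)$ be the rows of $M_i$, as linear forms. The polynomial $P_kE_i-Q_k\Sigma=\sum_{k'}(P_kQ_{k'}-Q_kP_{k'})$ is a sum of minors, up to signs, so its differential at $p$ vanishes on $T_p$. Since $\Sigma(p)=E_i(p)=0$, this differential is $P_k(p)E_i-Q_k(p)\Sigma$.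
\end{proof}

Finally, components cannot be too small. This bound guides the construction of the examples and is a step in the proof for two players.

\begin{lemma}\label{lem:codim}
Every irreducible component of $\widehat{\mathcal{V}}_X$ has codimension at most $c=\sum_i(d_i-1)$ in $\mathbb{C}^N$.
\end{lemma}

\begin{proof}
The $d\times2$ matrices of rank at most $1$ form an irreducible variety of dimension $d+1$, hence of codimension $d-1$. So the product $D$ of these varieties for $d=d_1,\dots,d_n$ is irreducible of codimension $c$ in $U=\prod_i\mathbb{C}^{d_i\times2}$. The cone $\widehat{\mathcal{V}}_X$ is isomorphic to the intersection, inside $\mathbb{C}^N\times U$, of $\mathbb{C}^N\times D$ with the graph of the linear map $p\mapsto(M_1(p),\dots,M_n(p))$. In affine space, every component of an intersection of two irreducible varieties has codimension at most the sum of their codimensions, here $c+\dim U$. So every component has dimension at least $N-c$.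
\end{proof}

Since $N=\prod_i(1+(d_i-1))\ge1+c$, no component of the cone is $\{0\}$, and $Z\mapsto\widehat{Z}$ is a bijection from the components of $\mathcal{V}_X$ to those of $\widehat{\mathcal{V}}_X$, compatible with conjugation.

\section{Nonreal components from a definite quadratic form}\label{sec:nonreal}

\subsection{The mechanism}

Restrict the equations to the subspace where $\Sigma$ and all $E_i$ vanish, so that the rows of each $M_i$ add up to zero. A player with two strategies then has two opposite rows and imposes no condition. A player with three strategies, say player $1$ with rows $(P_k,Q_k)$, has all three minors equal up to sign to the single quadric $P_1Q_2-P_2Q_1$. Two further real linear conditions can make this quadric definite: if $Q_2=P_1$ and $Q_1=-P_2$, it becomes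
\[
P_1^2+P_2^2=(P_1-\mathrm{i}P_2)(P_1+\mathrm{i}P_2).
\]
We obtain a real linear space $L$ that meets $\widehat{\mathcal{V}}_X$ in two conjugate hyperplanes. The next lemma says when these are components.

\begin{lemma}\label{lem:criterion}
Let $L\subseteq\mathbb{C}^N$ be a linear subspace defined by real linear forms. Let $\ell$ be a linear form, let $\overline{\ell}$ be the form with conjugate coefficients, and assume that $\ell$ and $\overline{\ell}$ are linearly independent on $L$. Suppose that
\begin{enumerate}
\item[(1)] on $L$, every minor is a constant multiple of $\ell\,\overline{\ell}$, and some minor $g$ is a nonzero multiple;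
\item[(2)] there is a point $p\in L$ with $\ell(p)=0$, $\overline{\ell}(p)\neq0$ and $T_p\subseteq L$.
\end{enumerate}
Then $\widehat{Z}=L\cap\{\ell=0\}$ is the cone over a nonreal component $Z$ of $\mathcal{V}_X$.
\end{lemma}

\begin{proof}
By (1), $\widehat{Z}\subseteq\widehat{\mathcal{V}}_X$. Write $g=\gamma\,\ell\,\overline{\ell}$ on $L$, with $\gamma\ne0$, and let $v\in T_p$. The line $p+\mathbb{C}v$ lies in $L$, so
\[
0=dg(p)(v)=\gamma\big(\ell(v)\overline{\ell}(p)+\ell(p)\overline{\ell}(v)\big)=\gamma\,\overline{\ell}(p)\,\ell(v).
\]
Hence $T_p\subseteq\widehat{Z}$, and $\widehat{Z}$ is a component by Lemma~\ref{lem:tangent}. Its conjugate is $L\cap\{\overline{\ell}=0\}$, which is a different hyperplane of $L$.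
\end{proof}

In the situation above $L$ has four equations, namely $\Sigma=0$, $E_1=0$ and the two conditions that make the quadric definite. So $\widehat{Z}$ has codimension $5$, and Lemma~\ref{lem:codim} requires $\sum_i(d_i-1)\ge5$. Both formats $3\times2\times2\times2$ and $3\times3\times2$ attain this with equality.

\subsection{A game of format $3\times2\times2\times2$}\label{ssec:four}

The mechanism is plainest with four players. Every real linear form is the total payoff $E_i$ of some payoff table, so we let players $2$ and $3$ have total payoffs $P_1-Q_2$ and $Q_1+P_2$. Player $4$ must raise $\sum_i(d_i-1)$ from $4$ to $5$ without adding an equation to $L$, so we give this player the payoffs of player $1$.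

Let the indices be $(k,l,m,r)$ and let the payoffs depend on $(k,l)$ only:
\[
\begin{array}{c|rrrrrr}
(k,l)&11&12&21&22&31&32\\\hline
X^{(1)}=X^{(4)}&0&1&0&1&1&0\\
X^{(2)}&1&1&0&-1&0&0\\
X^{(3)}&0&1&1&1&0&0
\end{array}
\]

\begin{proposition}\label{prop:four}
For this game, $\mathcal{V}_X\subseteq\mathbb{P}^{23}$ has a nonreal component.
\end{proposition}

\begin{proof}
Put $u_{kl}=\sum_{m,r}p_{klmr}$. The rows of $M_1$ are $(P_k,Q_k)$ with $P_k=u_{k1}+u_{k2}$ and $(Q_1,Q_2,Q_3)=(u_{12},u_{22},u_{31})$. The six forms $P_k,Q_k$ span the same space as the six independent forms $u_{kl}$, so they are independent. From the table,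
\[
\Sigma=P_1+P_2+P_3,\quad E_1=E_4=Q_1+Q_2+Q_3,\quad E_2=P_1-Q_2,\quad E_3=Q_1+P_2 .
\]
Let $L=\{\Sigma=E_1=E_2=E_3=0\}$, and put $s=P_1$, $t=P_2$. On $L$ the forms $s,t$ are independent, and
\[
P=(s,\,t,\,-s-t),\qquad Q=(-t,\,s,\,t-s).
\]
The minors of $M_2,M_3,M_4$ vanish on $L$, and those of $M_1$ equal $\pm(s^2+t^2)$. So condition (1) of Lemma~\ref{lem:criterion} holds with $\ell=s-\mathrm{i}t$.

For condition (2) we take $(s,t)=(1,-\mathrm{i})$, where $\ell=0$ and $\overline{\ell}=2$. Then $P=(1,-\mathrm{i},\mathrm{i}-1)$ and $Q=(\mathrm{i},1,-1-\mathrm{i})$, which means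
\[
(u_{11},u_{12},u_{21},u_{22},u_{31},u_{32})=(1-\mathrm{i},\ \mathrm{i},\ -1-\mathrm{i},\ 1,\ -1-\mathrm{i},\ 2\mathrm{i}).
\]
We must distribute these sums over $(m,r)$ so that $M_3(p)$ and $M_4(p)$ are nonzero, since the minors of a matrix have zero differential where the matrix vanishes. Let $p_{1111}=1$, let $p_{1122}=u_{11}-1$, let $p_{kl22}=u_{kl}$ for $(k,l)\neq(1,1)$, and let all other coordinates be $0$. The first rows of $M_1,\dots,M_4$ at $p$ are
\[
(1,\ \mathrm{i}),\qquad(-1-3\mathrm{i},\ 1-\mathrm{i}),\qquad(1,0),\qquad(1,0);
\]
here the first row of $M_2$ is $(u_{11}+u_{21}+u_{31},\,u_{11})$, and the first rows of $M_3$ and $M_4$ involve only $p_{1111}$. Let $v\in T_p$ and apply Lemma~\ref{lem:total} to these rows. Players $3$ and $4$ give $E_3(v)=0$ and $E_1(v)=E_4(v)=0$. Player $1$ gives $E_1(v)=\mathrm{i}\,\Sigma(v)$, so $\Sigma(v)=0$. Player $2$ gives $(-1-3\mathrm{i})E_2(v)=(1-\mathrm{i})\Sigma(v)=0$. Hence $v\in L$, and Lemma~\ref{lem:criterion} applies.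
\end{proof}

Players $1$ and $4$ have the same total payoff, but their row spaces at $p$ are different lines, spanned by $(1,\mathrm{i})$ and $(1,0)$. This is why they yield two independent conditions on $(\Sigma(v),E_1(v))$. If player $4$ and the index $r$ are deleted, the same formulas define a subspace of codimension $5$ in the Spohn cone of a $3\times2\times2$ game, and by Lemma~\ref{lem:codim} it is not a component.

\subsection{The game of format $3\times3\times2$}\label{ssec:three}

With three players, a second player with three strategies has to supply two of the five conditions. Such a player imposes nothing on $L$ if one row of the matrix vanishes on $L$ and the other two rows are opposite. This costs four linear equations, so these must be all the equations of $L$, and they must imply that the total payoffs of players $1$ and $3$ vanish. In the game of Theorem~\ref{thm:counter} this is arranged by taking $E_1=E_2$ and letting $E_3$ be the first entry of the first row of $M_2$.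

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $a=(-1,0,1)$ and $b=(0,1,3)$, so that $X^{(1)}_{klm}=X^{(2)}_{klm}$ equals $a_k$ for $l=1$ and $b_k$ for $l=2,3$. Put
\[
\alpha_k=\sum_mp_{k1m},\qquad\beta_k=\sum_m(p_{k2m}+p_{k3m})\qquad(k=1,2,3).
\]
These six forms involve disjoint sets of variables, so they are independent. Denote the rows of $M_1$ by $(P_k,Q_k)$ and those of $M_2$ by $(R_l,S_l)$. Then
\begin{gather*}
P_k=\alpha_k+\beta_k,\qquad Q_k=a_k\alpha_k+b_k\beta_k,\\
(R_1,S_1)=\Big(\sum_k\alpha_k,\ \sum_ka_k\alpha_k\Big),\qquad
(R_2+R_3,\,S_2+S_3)=\Big(\sum_k\beta_k,\ \sum_kb_k\beta_k\Big),\\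
\Sigma=R_1+R_2+R_3,\qquad E_1=E_2=S_1+S_2+S_3,\qquad E_3=R_1 .
\end{gather*}

\emph{The space $L$.} Let $L=\{R_1=S_1=\Sigma=E_2=0\}$. Equivalently, $L$ is defined by $\sum\alpha_k=\sum a_k\alpha_k=0$ and $\sum\beta_k=\sum b_k\beta_k=0$, so it has codimension $4$. Solving these equations gives
\[
\alpha=s\,(-1,2,-1),\qquad\beta=t\,(-2,3,-1)
\]
on $L$, where $s=-\alpha_3$ and $t=-\beta_3$ are real forms that are independent on $L$. On $L$ the first row of $M_2$ vanishes and the other two are opposite, and the two rows of $M_3$ are opposite since $\Sigma=E_3=0$. So the minors of $M_2$ and $M_3$ vanish on $L$. For $M_1$ we find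
\[
P=(-s-2t,\ 2s+3t,\ -s-t),\qquad Q=(s,\ 3t,\ -s-3t).
\]
The rows add up to zero, and all minors of $M_1$ equal, up to sign,
\[
P_1Q_2-P_2Q_1=-3t(s+2t)-s(2s+3t)=-2(s^2+3st+3t^2).
\]
The form $s^2+3st+3t^2$ has discriminant $-3$. With $z=\mathrm{i}\sqrt3$ and $\ell=2s+(3+z)t$ we have $\ell\,\overline{\ell}=4s^2+12st+(9-z^2)t^2=4(s^2+3st+3t^2)$. So condition (1) of Lemma~\ref{lem:criterion} holds.

\emph{The point $p$.} Take $(s,t)=(3+z,-2)$, where $\ell=0$ and $\overline{\ell}=4z\neq0$. Then $\alpha=(3+z)(-1,2,-1)$, $\beta=(4,-6,2)$ and
\begin{equation}\label{eq:PQ}
P=(1-z,\ 2z,\ -1-z),\qquad Q=(3+z,\ -6,\ 3-z)=zP .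
\end{equation}
Define $p\in L$ with these values of $\alpha$ and $\beta$ by
\[
p_{k12}=\alpha_k,\qquad p_{121}=1,\qquad(p_{132},p_{232},p_{332})=(3,-6,2),
\]
and all other coordinates $0$. The rows of $M_2(p)$ are $(0,0)$, $(1,b_1)=(1,0)$ and $(-1,0)$. The first row of $M_3(p)$ involves only $p_{121}$ and equals $(1,0)$.

\emph{The space $T_p$.} Let $v\in T_p$. Lemma~\ref{lem:total}, applied to the row $(1,0)$ of $M_3(p)$, gives $R_1(v)=E_3(v)=0$. Applied to the row $(1,0)$ of $M_2(p)$, it gives $E_2(v)=0$. Applied to the row $(1-z,3+z)$ of $M_1(p)$, it gives $(3+z)\Sigma(v)=(1-z)E_1(v)=0$, so $\Sigma(v)=0$. The second condition from player $2$ comes from the minor $R_1S_2-R_2S_1$. At $p$ we have $R_1=S_1=S_2=0$ and $R_2=1$, so its differential is $-S_1$, and $S_1(v)=0$. Hence $v\in L$.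

By Lemma~\ref{lem:criterion}, $\widehat{Z}=L\cap\{\ell=0\}$ is the cone over a nonreal component $Z$. It is a linear subspace of dimension $18-5=13$, so $Z\cong\mathbb{P}^{12}$. By Lemma~\ref{lem:nonreal}, $Z$ contains no smooth real point of $\mathcal{V}_X$.
\end{proof}

\begin{remark}\label{rem:three}
The real points of $Z$ are the real points of $Z\cap\overline{Z}=\{\alpha=\beta=0\}\cong\mathbb{P}^{11}$. Since $\Sigma=0$ on $Z$, none of them is a probability distribution. The repeated column $l=3$ lets $M_2(p)$ be nonzero although its first row and the sum of its rows vanish. Player $3$ contributes only the condition $R_1(v)=0$; if this player and the index $m$ are deleted, Lemma~\ref{lem:codim} allows codimension at most $4$, and the subspace defined by the same five equations is no longer a component.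
\end{remark}

\section{Larger formats}\label{sec:larger}

To prove Theorem~\ref{thm:formats}(b) we enlarge the two examples, first by duplicating strategies and then by adding players without influence. Duplicating a strategy changes the equations of the player concerned, and we need a hypothesis that survives the operation. Call a pair $(X,Z)$ \emph{admissible} if
\begin{enumerate}
\item[(i)] $Z$ is a nonreal component of $\mathcal{V}_X$;
\item[(ii)] for each player $i$, the matrix $M_i$ does not vanish identically on $\widehat{Z}$;
\item[(iii)] each player $i$ has a strategy $q$ such that $X^{(i)}$ is not constant on the slice $\{j:j_i=q\}$.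
\end{enumerate}

Both examples are admissible. Each $M_i(p)$ was seen to have a nonzero row at the point $p$ of the proof. For (iii) take $q=1$ throughout. In the $3\times3\times2$ game the slice contains the payoffs $-1$ and $0$ for players $1$ and $2$, and $1$ and $0$ for player $3$. In the $3\times2\times2\times2$ game it contains the payoffs $0$ and $1$ for each of the four players, as the table in Section~\ref{ssec:four} shows.

\begin{lemma}[One more strategy]\label{lem:strategy}
If a format admits an admissible pair, then so does the format obtained by replacing one $d_i$ by $d_i+1$.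
\end{lemma}

\begin{proof}
Let $(X,Z)$ be admissible and let $q$ be as in (iii) for player $i$. Let $X'$ be the game in which player $i$ has one more strategy $q'$, and all payoff tables take on the slice $j_i=q'$ the same values as on the slice $j_i=q$. Write $M'_h$ for the matrices of $X'$.

\emph{Coordinates.} For a point $p$ of the larger space let $p[k]\in\mathbb{C}^{N/d_i}$ be its block of coordinates with $j_i=k$. Put $w=p[q']$, and define $u\in\mathbb{C}^N$ by $u[q]=p[q]+p[q']$ and $u[k]=p[k]$ for $k\ne q$. Then $p\mapsto(u,w)$ is a real linear isomorphism. For a player $h\ne i$ we have $M'_h(p)=M_h(u)$, because $q$ and $q'$ carry the same payoffs. Let $r_k(u)$ be the rows of $M_i(u)$, and let $\varphi\colon\mathbb{C}^{N/d_i}\to\mathbb{C}^2$ send a block to the pair consisting of the sum of its entries and their sum weighted by the values of $X^{(i)}$ on the slice $j_i=q$. The rows of $M_i'(p)$ are $r_k(u)$ for $k\neq q$, together with $r_q(u)-\varphi(w)$ and $\varphi(w)$. They span the same space as the rows of $M_i(u)$ and $\varphi(w)$. Therefore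
\[
\widehat{\mathcal{V}}_{X'}=\Big\{(u,w):\ u\in\widehat{\mathcal{V}}_X,\ \operatorname{rank}\begin{pmatrix}M_i(u)\\ \varphi(w)\end{pmatrix}\le1\Big\}.
\]

\emph{A product chart.} By (ii) there are $u_0\in\widehat{Z}$ and $k$ with $r_k(u_0)\ne0$. Let $\delta(u,w)$ be the determinant of the matrix with rows $r_k(u)$ and $\varphi(w)$. By (iii) the image of $\varphi$ contains vectors $(1,\xi)$ and $(1,\xi')$ with $\xi\ne\xi'$, so $\varphi$ is surjective and there is $w_0$ with $\delta(u_0,w_0)\neq0$. Let $O=\{u\in\widehat{\mathcal{V}}_X:\delta(u,w_0)\ne0\}$, an open set that meets $\widehat{Z}$, and let $O'$ be the open subset of $\widehat{\mathcal{V}}_{X'}$ where $u\in O$. For $u\in O$ the row $r_k(u)$ is nonzero and spans the row space of $M_i(u)$, so $O'=\{(u,w):u\in O,\ \delta(u,w)=0\}$. Choose a linear complement $H$ of $\mathbb{C}w_0$ in $\mathbb{C}^{N/d_i}$. The map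
\[
O\times H\to O',\qquad(u,\eta)\mapsto\Big(u,\ \eta-\frac{\delta(u,\eta)}{\delta(u,w_0)}\,w_0\Big)
\]
is an isomorphism; its inverse projects $w$ to $H$ along $w_0$.

\emph{The new component.} The components of an open subset of a variety are the nonempty traces of the components of the variety, and taking closures reverses this. So $\widehat{Z}\cap O$ is a component of $O$, the product $(\widehat{Z}\cap O)\times H$ is a component of $O\times H$, and the closure $\widehat{Z}'$ of its image in $O'$ is a component of $\widehat{\mathcal{V}}_{X'}$. The real linear map $p\mapsto u$ sends $\widehat{Z}'$ into $\widehat{Z}$, and the image contains the dense subset $\widehat{Z}\cap O$. If $\widehat{Z}'$ were stable under conjugation, so would be the closure $\widehat{Z}$ of its image. Hence $Z'$ is nonreal.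

For (ii), the row space of $M'_h(p)$ contains that of $M_h(u)$ for every player $h$, and $M_h(u)\neq0$ for some $u$ in the dense subset $\widehat{Z}\cap O$. For (iii), every slice of the old format is contained in the corresponding slice of the new format, with the same payoffs.
\end{proof}

\begin{lemma}[One more player]\label{lem:player}
Suppose that $\mathcal{V}_X$ has a nonreal component. Let $X'$ have an additional player with any number $d_{n+1}\ge2$ of strategies and constant payoff $0$, the other payoffs being those of $X$, independent of $j_{n+1}$. Then $\mathcal{V}_{X'}$ has a nonreal component.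
\end{lemma}

\begin{proof}
Let $\psi\colon\mathbb{C}^{Nd_{n+1}}\to\mathbb{C}^N$ be summation over $j_{n+1}$, a surjective real linear map. The second column of $M'_{n+1}$ is zero, so its minors vanish identically, and $M'_i(p)=M_i(\psi(p))$ for $i\le n$. Hence $\widehat{\mathcal{V}}_{X'}=\psi^{-1}(\widehat{\mathcal{V}}_X)\cong\widehat{\mathcal{V}}_X\times\ker\psi$, and its components are the sets $\psi^{-1}(\widehat{Z})$ for the components $Z$ of $\mathcal{V}_X$. The conjugate of $\psi^{-1}(\widehat{Z})$ is the preimage of the conjugate of $\widehat{Z}$, so it differs from $\psi^{-1}(\widehat{Z})$ when $Z$ is nonreal.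
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:formats}(b)]
Relabel the players so that $d_1\ge d_2\ge\dots\ge d_n$. If $n\ge3$ and $d_1,d_2\ge3$, start from the $3\times3\times2$ game and apply Lemma~\ref{lem:strategy} until the format is $d_1\times d_2\times d_3$. If $n\ge4$ and $d_1\ge3$, start from the $3\times2\times2\times2$ game and reach $d_1\times\dots\times d_4$ in the same way. Then add the remaining players by Lemma~\ref{lem:player}; this comes last because the new players violate (iii). The resulting Spohn variety has a nonreal component, and Lemma~\ref{lem:nonreal} completes the proof.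
\end{proof}

\section{Two players}\label{sec:two}

Let $n=2$, $A=X^{(1)}$, $B=X^{(2)}$ and $N=d_1d_2$. We follow the idea from the introduction: record the common conditional payoffs $(x,y)$ as extra variables, so that $\mathcal{V}_X$ is swept out by linear spaces. The dimension of these spaces jumps at special $(x,y)$, and a component of $\mathcal{V}_X$ may lie entirely over a curve or a point in the $(x,y)$-surface. The task is to show that such curves and points have enough real points.

\subsection{Stratifying by the payoff values}

For $x=[x_0:x_1]$ and $y=[y_0:y_1]$ in $\mathbb{P}^1$ put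
\[
a_{jk}(x)=x_1-A_{jk}x_0,\qquad b_{jk}(y)=y_1-B_{jk}y_0 .
\]
Each of these forms has exactly one zero in $\mathbb{P}^1$, and it is a real point different from $\infty=[0:1]$. We also use the affine coordinates $x=x_1/x_0$ and $y=y_1/y_0$. Consider the linear system in $p\in\mathbb{C}^N$
\begin{equation}\label{eq:system}
\sum_ka_{jk}(x)\,p_{jk}=0\quad(1\le j\le d_1),\qquad\sum_jb_{jk}(y)\,p_{jk}=0\quad(1\le k\le d_2).
\end{equation}
It says that $M_1(p)$ kills the vector $(x_1,-x_0)^T$ and $M_2(p)$ kills $(y_1,-y_0)^T$. A matrix with two columns has rank at most $1$ exactly when it kills a nonzero vector. So the closed set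
\[
I=\{(p,x,y):\ \text{\eqref{eq:system} holds}\}\subseteq\mathbb{P}^{N-1}\times\mathbb{P}^1\times\mathbb{P}^1
\]
is mapped onto $\mathcal{V}_X$ by the projection $\pi$ to the first factor.

The size of the fiber of $I$ over $(x,y)$ is governed by the linear relations among the $d_1+d_2$ equations \eqref{eq:system}. Each variable $p_{jk}$ occurs in exactly two equations, so the space of relations is
\[
W(x,y)=\{(c,e)\in\mathbb{C}^{d_1}\times\mathbb{C}^{d_2}:\ c_ja_{jk}(x)+e_kb_{jk}(y)=0\ \text{for all }j,k\}.
\]
Rescaling the representatives of $x$ and $y$ rescales $c$ and $e$, so $r(x,y)=\dim W(x,y)$ is well defined. The solution space of \eqref{eq:system} has dimension $N-d_1-d_2+r(x,y)$. The sets $\{r(x,y)\ge\varrho\}$ are closed, being defined by minors of the coefficient matrix. Hence each $D_r=\{(x,y):r(x,y)=r\}$ is locally closed in $\mathbb{P}^1\times\mathbb{P}^1$.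

\begin{example}\label{ex:strata}
For a $2\times2$ game, \eqref{eq:system} is a square system, and its determinant is, up to sign,
\begin{equation}\label{eq:f}
f=a_{11}a_{22}b_{12}b_{21}-a_{12}a_{21}b_{11}b_{22}.
\end{equation}
So $I$ lies over the zero set of $f$. In the game of Example~\ref{ex:lines},
\[
f=(x-1)^2(y-1)^2-x^2y^2=(1-x-y)(2xy-x-y+1).
\]
At $(x,y)=(1,0)$ the system reduces to $p_{12}=p_{21}=0$, and at $(0,1)$ to $p_{11}=p_{22}=0$. These two points have $r=2$, and their fibers are the first two lines. At every other zero of $f$ all $a_{jk}$ and $b_{jk}$ are nonzero, so $p_{11}$ determines the solution and $r=1$. The solution $(p_{11},p_{12},p_{21},p_{22})$ is $(x,1-x,1-x,x)$ on the curve $x+y=1$ and $(x,1-x,x-1,-x)$ on the other curve, and these sweep out the last two lines. Thus two components lie over points of $D_2$ and two over curves in $D_1$.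
\end{example}

Let $S$ be an irreducible component of some $D_r$, let $I_S$ be the part of $I$ over $S$, and put $\kappa=N-d_1-d_2+r$. If $\kappa=0$ then $I_S$ is empty. Otherwise $I_S\to S$ is a projective bundle. Indeed, cover $S$ by open sets $U$ on which representatives of $x,y$ are fixed by an affine chart and a fixed minor of the coefficient matrix of size $N-\kappa$ is nonzero. Cramer's rule solves \eqref{eq:system} for the corresponding $N-\kappa$ variables in terms of the other $\kappa$, which gives $I_U\cong U\times\mathbb{P}^{\kappa-1}$ over $U$. So $I_S$ is covered by irreducible open sets that meet pairwise, and it is irreducible of dimension $\dim S+\kappa-1$. The map $\pi$ is closed because $\mathbb{P}^1\times\mathbb{P}^1$ is projective. Writing $\operatorname{cl}$ for Zariski closure, we see that $\mathcal{V}_X$ is the union of the finitely many irreducible closed sets $\pi(\operatorname{cl}I_S)$, and every component of $\mathcal{V}_X$ is one of them.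

Fix a component $Z$ of $\mathcal{V}_X$, and fix $r$ and a component $S$ of $D_r$ with $Z=\pi(\operatorname{cl}I_S)$. Let $s=\dim S\in\{0,1,2\}$.

\begin{lemma}\label{lem:lift}
If the real points of $S$ are Zariski dense in $S$, then $Z$ contains a smooth real point of $\mathcal{V}_X$.
\end{lemma}

\begin{proof}
Take a nonempty chart $I_U\cong U\times\mathbb{P}^{\kappa-1}$ as above, and let $F$ be the closure in $I_U$ of the set of real points of $I_U$. Over a real point $\sigma\in U$ the fiber is the projectivized kernel of a real matrix. Its real points are dense in it, since a polynomial that vanishes on $\mathbb{R}^\kappa$ is zero. So $F$ contains $\{\sigma\}\times\mathbb{P}^{\kappa-1}$ for all real $\sigma\in U$. For fixed $\nu\in\mathbb{P}^{\kappa-1}$, the set $\{\sigma\in U:(\sigma,\nu)\in F\}$ is closed and contains the real points of $U$, which are dense in $U$; so it is $U$. Hence $F=I_U$. As $I_U$ is dense in $\operatorname{cl}I_S$ and $\pi$ maps real points to real points, the real points of $Z$ are dense in $Z$. The nonsingular points of $Z$ that lie on no other component form a nonempty open subset of $Z$ consisting of smooth points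 of $\mathcal{V}_X$. One of them is real.
\end{proof}

Not every stratum has dense real points a priori, and we need a property that singles out those that carry a component. It comes from the codimension bound, and in Example~\ref{ex:strata} it holds with equality for all four lines.

\begin{lemma}\label{lem:sr}
We have $s+r\ge2$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:codim}, $\dim Z\ge(N-1)-(d_1+d_2-2)$. On the other hand, $\dim Z\le\dim I_S=s+N-d_1-d_2+r-1$.
\end{proof}

It remains to prove that the real points of $S$ are dense in $S$. If $s=2$, then $S$ is a nonempty open subset of $\mathbb{P}^1\times\mathbb{P}^1$, whose real points are dense, and there is nothing more to prove.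

\subsection{Isolated points}

\begin{lemma}\label{lem:point}
If $s=0$, the point $S=\{(x,y)\}$ is real.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:sr}, $r\ge2$. Suppose that $(x,y)$ is not real. Exchanging the players if necessary, let $x$ be nonreal, so that $a_{jk}(x)\ne0$ for all $j,k$.

Suppose first that some vector $(c,e)\in W(x,y)$ has an entry $c_{j_0}\ne0$. Then $e_kb_{j_0k}(y)=-c_{j_0}a_{j_0k}(x)\neq0$, so $b_{j_0k}(y)\ne0$ for all $k$. Consequently, in every vector of $W(x,y)$ the entry $c_{j_0}$ determines all $e_k=-c_{j_0}a_{j_0k}/b_{j_0k}$, and these determine all $c_j=-e_1b_{j1}/a_{j1}$. So $r\le1$, a contradiction.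

Hence $c=0$ on $W(x,y)$, and $W(x,y)=\{(0,e):e_kb_{jk}(y)=0\text{ for all }j,k\}$. This space is contained in $W(x',y)$ for every $x'\in\mathbb{P}^1$, so $r(x',y)\ge r$ for all $x'$. The set of $x'$ with $r(x',y)\le r$ is open in $\mathbb{P}^1$ and contains $x$. So $D_r$ contains an irreducible curve through $(x,y)$, and $S$ is not a component of $D_r$, a contradiction.
\end{proof}

\subsection{Curves}

For $s=1$ we show that $S$ lies on the curve \eqref{eq:f} of a $2\times2$ subgame, and then study that curve. For indices $j,j',k,k'$ let
\[
f_{jj'kk'}=a_{jk}a_{j'k'}b_{jk'}b_{j'k}-a_{jk'}a_{j'k}b_{jk}b_{j'k'},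
\]
a real form of bidegree $(2,2)$ in $(x,y)$. It is identically zero if $j=j'$ or $k=k'$, and $f_{1212}$ is the form $f$ of \eqref{eq:f}. Let $\Omega\subseteq\mathbb{P}^1\times\mathbb{P}^1$ be the dense open set where all $a_{jk}(x)$ and $b_{jk}(y)$ are nonzero.

\begin{lemma}\label{lem:omega}
At a point of $\Omega$ we have $r(x,y)\le1$, with equality if and only if all $f_{jj'kk'}$ vanish there.
\end{lemma}

\begin{proof}
Put $\rho_{jk}=a_{jk}(x)/b_{jk}(y)\ne0$. The equations of $W(x,y)$ read $e_k=-\rho_{jk}c_j$. The entry $c_1$ determines all $e_k=-\rho_{1k}c_1$ and then all $c_j=-e_1/\rho_{j1}$. So $r(x,y)\le1$, and a nonzero vector of $W(x,y)$ has all entries nonzero. The value of $f_{jj'kk'}$ is the minor $\rho_{jk}\rho_{j'k'}-\rho_{jk'}\rho_{j'k}$ times the nonzero number $b_{jk}b_{j'k'}b_{jk'}b_{j'k}$. If $W(x,y)\neq0$, then $\rho_{jk}=-e_k/c_j$ and all minors of $(\rho_{jk})$ vanish. Conversely, if they vanish, then $c_j=1/\rho_{j1}$ and $e_k=-\rho_{1k}/\rho_{11}$ define a nonzero vector of $W(x,y)$, because $\rho_{11}\rho_{jk}=\rho_{1k}\rho_{j1}$.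
\end{proof}

A real form of bidegree $(2,2)$ can have few real zeros, as $x^2+y^2$ shows in affine coordinates. The special shape of $f$ excludes this.

\begin{proposition}\label{prop:curve}
Let $A_{jk},B_{jk}$ for $j,k\in\{1,2\}$ be real numbers such that the form $f$ of bidegree $(2,2)$, given in affine coordinates by
\[
f=(x-A_{11})(x-A_{22})(y-B_{12})(y-B_{21})-(x-A_{12})(x-A_{21})(y-B_{11})(y-B_{22}),
\]
is not identically zero. Then every irreducible curve $C\subseteq\mathbb{P}^1\times\mathbb{P}^1$ on which $f$ vanishes has infinitely many real points.
\end{proposition}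

\begin{proof}
Suppose that $C$ has only finitely many real points. Recall that $C$ is the zero set of an irreducible bihomogeneous polynomial $g$, unique up to a scalar, and that $g$ divides every bihomogeneous polynomial vanishing on $C$. If $C=\overline{C}$, then $\overline{g}=\lambda g$ with $|\lambda|=1$, and $G=\mu g$ is real for $\mu^2=\lambda$. If $C\ne\overline{C}$, put $G=g\overline{g}$; it is real, and it divides $f$ because the nonproportional irreducible polynomials $g$ and $\overline{g}$ both divide the real polynomial $f$. In both cases $G$ is a nonconstant real form dividing $f$, and its real zeros are the real points of $C$, since a real point of $\overline{C}$ lies on $C$. So $G$ has finitely many real zeros.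

A real form of degree $1$ in $x$ can be written $x_1g_1(y)-x_0g_0(y)$, and it has a real zero $(x,y)$ for every real $y$, hence infinitely many. The same holds for degree $1$ in $y$. So $G$ has bidegree $(2,0)$, $(0,2)$ or $(2,2)$. Exchanging $(x,A)$ with $(y,B)$ replaces $f$ by $-f$, so we may omit the case $(0,2)$.

\emph{Bidegree $(2,0)$.} Here $f=G(x)h(y)$ with a nonzero binary quadratic form $h$, and $G$ has no real zero $x$, since one would give a whole line of real zeros. The form $f$ vanishes at the four points $(A_{jk},B_{jk})$, where each of its two terms has a vanishing factor, and at $(\infty,\infty)$, where both terms equal $1$. Hence $h$ vanishes at $\infty$ and at all four $B_{jk}$. As $h$ has at most two zeros, all $B_{jk}$ equal one number $b_0$. Then $f=(y_1-b_0y_0)^2(a_{11}a_{22}-a_{12}a_{21})$, so $h$ is proportional to $(y_1-b_0y_0)^2$, which does not vanish at $\infty$. This is a contradiction.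

\emph{Bidegree $(2,2)$.} Now $f$ is a constant multiple of $G$ and has finitely many zeros in $\mathbb{R}^2$. The complement of a finite set in $\mathbb{R}^2$ is connected, so $f$ does not change sign on $\mathbb{R}^2$. Its restriction to a line is therefore a nonzero polynomial that does not change sign. The four restrictions
\begin{align*}
f(A_{11},y)&=-(A_{11}-A_{12})(A_{11}-A_{21})\,(y-B_{11})(y-B_{22}),\\
f(A_{12},y)&=(A_{12}-A_{11})(A_{12}-A_{22})\,(y-B_{12})(y-B_{21}),\\
f(x,B_{11})&=(B_{11}-B_{12})(B_{11}-B_{21})\,(x-A_{11})(x-A_{22}),\\
f(x,B_{12})&=-(B_{12}-B_{11})(B_{12}-B_{22})\,(x-A_{12})(x-A_{21})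
\end{align*}
must then have double roots. So $B_{11}=B_{22}$, $B_{12}=B_{21}$, $A_{11}=A_{22}$ and $A_{12}=A_{21}$, as in Example~\ref{ex:strata}. Now $f$ is a difference of two squares and is divisible by
\[
(x-A_{11})(y-B_{12})+(x-A_{12})(y-B_{11}),
\]
a real form of bidegree $(1,1)$. It has infinitely many real zeros, and so does $f$. This is a contradiction.
\end{proof}

\begin{lemma}\label{lem:curve}
If $s=1$, the real points of $S$ are dense in $S$.
\end{lemma}

\begin{proof}
Let $C=\operatorname{cl}S$, an irreducible curve whose complement to $S$ is finite. It suffices to show that $C$ has infinitely many real points, since an infinite subset of an irreducible curve is dense. This holds if $C=\{x\}\times\mathbb{P}^1$ with $x$ real or $C=\mathbb{P}^1\times\{y\}$ with $y$ real. The complement of $\Omega$ is a finite union of such lines, so in all other cases $S\cap\Omega$ is nonempty and dense in $C$. By Lemma~\ref{lem:sr} we have $r\ge1$. By Lemma~\ref{lem:omega}, $r=1$ and all $f_{jj'kk'}$ vanish on $S\cap\Omega$, hence on $C$.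

Not all $f_{jj'kk'}$ are identically zero. Otherwise Lemma~\ref{lem:omega} gives $\Omega\subseteq D_1$. Then $D_1$ contains the irreducible surface $\Omega$ as a dense subset, so it is irreducible of dimension $2$, and the curve $S$ is not a component of it. After relabeling strategies, $f_{1212}\not\equiv0$, and Proposition~\ref{prop:curve} applies to $C$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:formats}(a)]
Write the given component as $Z=\pi(\operatorname{cl}I_S)$. The real points of $S$ are dense in $S$: for $s=2$ this was noted after Lemma~\ref{lem:sr}, for $s=1$ it is Lemma~\ref{lem:curve}, and for $s=0$ it is Lemma~\ref{lem:point}. Lemma~\ref{lem:lift} gives a smooth real point of $\mathcal{V}_X$ in $Z$.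
\end{proof}

\begin{remark}
For $n$ players one can form $I$ over $(\mathbb{P}^1)^n$ and stratify in the same way, and the proof of Lemma~\ref{lem:lift} does not change. The hypothesis $n=2$ enters in Lemmas~\ref{lem:point} and~\ref{lem:omega}: each variable $p_j$ occurs in $n$ equations, so the relations defining $W$ have $n$ terms, and one coefficient is solved for in terms of one other only because $n=2$. In the game of Theorem~\ref{thm:counter}, equation \eqref{eq:PQ} shows that $M_1(p)$ is nonzero with rows proportional to $(1,\mathrm{i}\sqrt3)$ at all points of $Z$ outside $\overline{Z}$. So the stratum carrying $Z$ lies in $\{[1:\mathrm{i}\sqrt3]\}\times\mathbb{P}^1\times\mathbb{P}^1$ and has no real point at all.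
\end{remark}

\begin{thebibliography}{1}

\bibitem{PW}
Irem Portakal and Daniel Windisch, \emph{Dependency equilibria: Boundary cases and their real algebraic geometry}, arXiv:2405.19054 (2024).

\end{thebibliography}
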